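\title{Covering a prime field by translates of a small multiplicative subgroup}

\begin{abstract}
For $A\subseteq\mathbb F_p$ let $\operatorname{cov}^{+}(A)$ be the least number of additive translates of $A$ that cover $\mathbb F_p$. We give a negative answer to the question whether $\operatorname{cov}^{+}(\Gamma)\gg_\varepsilon p\log|\Gamma|/|\Gamma|$ for all multiplicative subgroups $\Gamma$ with $|\Gamma|<p^{1-\varepsilon}$. For subgroups of fixed order $n$ the ratio $\operatorname{cov}^{+}(\Gamma)/p$ tends to a constant $\theta_n$, a periodic covering density of the ring $\mathbb Z[e^{2\pi i/n}]$ by the $n$-th roots of unity. We show that $1/n\le\theta_n<2/n$ for all $n$, that $\theta_n=1/n$ if $n$ is odd or a power of $2$, and that $\theta_n\ge 1/(n-1)$ if $6\mid n$. The bounds are uniform for $n\le(\frac25-\delta)\log p/\log\log p$.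
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Let $p$ be a prime. For a nonempty set $A\subseteq\mathbb F_p$, the \emph{additive covering number} $\operatorname{cov}^{+}(A)$ is the least size of a set $X\subseteq\mathbb F_p$ with $A+X=\mathbb F_p$, where $A+X=\{a+x:a\in A,\ x\in X\}$. In other words, it is the least number of translates $A+x$ that cover $\mathbb F_p$. With $\log$ the natural logarithm, every nonempty $A$ satisfies
\begin{equation}\label{eq:general}
\frac{p}{|A|}\le\operatorname{cov}^{+}(A)\le\frac{p\,(1+\log|A|)}{|A|}.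
\end{equation}
The left inequality is the count $|A||X|\ge p$, and it is nearly attained exactly when the translates overlap very little. The right inequality comes from a random choice. Put each $x$ into a set $X_0$ independently with probability $q=\log|A|/|A|$. A point $y$ is missed by $A+X_0$ when none of the $|A|$ points $y-a$ lies in $X_0$, which has probability $(1-q)^{|A|}\le e^{-q|A|}=1/|A|$. Adding one translate for each missed point gives a covering of expected size at most $qp+p/|A|$.

So the covering number measures how much can be gained over a blind choice of translates. An interval $\{0,\dots,k-1\}$ gains the whole logarithm: its covering number is $\lceil p/k\rceil$. A multiplicative subgroup is defined without reference to addition, and one would guess that it offers nothing for a clever choice of $X$ to exploit. The following question is posed in~\cite{Shkredov}; here $f\gg_\varepsilon g$ means $f\ge c(\varepsilon)g$ with $c(\varepsilon)>0$ depending only on $\varepsilon$.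

\begin{quote}
Let $\varepsilon>0$ and let $\Gamma\le\mathbb F_p^*$ be a multiplicative subgroup with $|\Gamma|<p^{1-\varepsilon}$. Is it true that $\operatorname{cov}^{+}(\Gamma)\gg_\varepsilon p\log|\Gamma|/|\Gamma|$?
\end{quote}

By \eqref{eq:general}, a positive answer would say that the random choice is optimal up to a constant factor. Some upper bound on $|\Gamma|$ is needed: $\mathbb F_p^*$ is covered by two translates, while $p\log(p-1)/(p-1)$ is unbounded. No subgroup qualifies when $\varepsilon\ge1$, so only $\varepsilon\in(0,1)$ matters. In the simplest case, $\Gamma=\{1,-1\}$ is the image of $\{0,1\}$ under $x\mapsto 2x-1$; affine bijections preserve covering numbers, so $\operatorname{cov}^{+}(\{1,-1\})=(p+1)/2$. This is as small as possible, but a single order decides nothing, since $\log|\Gamma|$ is then a constant. One needs efficient coverings for arbitrarily large orders.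

Recall that $\mathbb F_p^*$ is cyclic, so it has a subgroup of order $n$ exactly when $p\equiv1\pmod n$, and this subgroup is unique and cyclic.

\begin{theorem}\label{thm:answer}
Let $\ell$ be an odd prime, let $p\equiv1\pmod\ell$ be a prime, and let $\Gamma\le\mathbb F_p^*$ be the subgroup of order $\ell$. Then
\[
\frac p\ell\le\operatorname{cov}^{+}(\Gamma)\le\frac p\ell+4\ell^{3/2}\,p^{\,1-1/(\ell-1)}.
\]
Consequently, for no $\varepsilon\in(0,1)$ is there a $c(\varepsilon)>0$ such that $\operatorname{cov}^{+}(\Gamma)\ge c(\varepsilon)\,p\log|\Gamma|/|\Gamma|$ for all $p$ and all $\Gamma\le\mathbb F_p^*$ with $|\Gamma|<p^{1-\varepsilon}$. This remains so if only sufficiently large $|\Gamma|$ and $p$ are considered.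
\end{theorem}

The guess fails because a lack of additive relations can make covering easy. The points $0,e_1,\dots,e_m$ of $\mathbb Z^m$ are as independent as $m+1$ points can be, yet the map $a\mapsto\sum_i ia_i \bmod (m+1)$ sends them to all residues, so their translates by the kernel of this map tile $\mathbb Z^m$. When $p$ is very large compared with $n=|\Gamma|$, the only short additive relations in $\Gamma$ are those that hold among the complex $n$-th roots of unity, and near any point the pair $(\mathbb F_p,\Gamma)$ looks like a lattice with a fixed configuration of $n$ points. The right constant is then a covering density in that lattice.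

Throughout, $n\ge2$, $\zeta=e^{2\pi i/n}$, $R=\mathbb Z[\zeta]$, $m=\varphi(n)$, and $\mu_n\subset R$ is the group of $n$-th roots of unity.

\begin{definition}\label{def:theta}
A \emph{covering scheme} for $n$ is a triple $(G,\psi,Y)$ consisting of a finite abelian group $G$, an additive homomorphism $\psi:R\to G$, and a set $Y\subseteq G$ with $Y+\psi(\mu_n)=G$. Its \emph{density} is $|Y|/|G|$, and $\theta_n$ is the infimum of the densities of all covering schemes for $n$.
\end{definition}

A scheme encodes periodic coverings of $R$ by translates of $\mu_n$. For $s\in G$ put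
\begin{equation}\label{eq:Ps}
P_s=\{b\in R:\psi(b)+s\in Y\},
\end{equation}
a union of cosets of the finite-index subgroup $\ker\psi$. Given $b\in R$, write $\psi(b)+s=y+\psi(z)$ with $y\in Y$ and $z\in\mu_n$; then $b-z\in P_s$. Hence $P_s+\mu_n=R$. Each $b\in R$ lies in $P_s$ for exactly $|Y|$ of the $|G|$ values of $s$, so $|Y|/|G|$ is the average density of the sets $P_s$. Since $|G|\le n|Y|$, every scheme has density at least $1/n$. If the density equals $1/n$, then every element of $G$ has exactly one representation $y+\psi(z)$, and the translates $b+\mu_n$, $b\in P_s$, tile $R$.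

\begin{theorem}\label{thm:main}
For all $n\ge2$ and all primes $p\equiv1\pmod n$, the subgroup $\Gamma\le\mathbb F_p^*$ of order $n$ satisfies
\begin{equation}\label{eq:twosided}
\theta_n\,p\le\operatorname{cov}^{+}(\Gamma)\le\theta_n\,p+4\varphi(n)\sqrt n\;p^{\,1-1/\varphi(n)}.
\end{equation}
Moreover,
\begin{itemize}
\item[(a)] $1/n\le\theta_n<2/n$ for every $n$;
\item[(b)] $\theta_n=1/n$ if $n$ is odd or a power of $2$;
\item[(c)] $\theta_n\ge1/(n-1)$ if $6\mid n$.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:uniform}
For each fixed $n$, $\operatorname{cov}^{+}(\Gamma)/p\to\theta_n$ as $p\to\infty$ through primes $p\equiv1\pmod n$. For fixed $\delta>0$, uniformly for $2\le n\le(\frac25-\delta)\frac{\log p}{\log\log p}$ with $n\mid p-1$,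
\[
\frac pn\le\operatorname{cov}^{+}(\Gamma)\le(2+o(1))\frac pn\qquad(p\to\infty),
\]
with $1+o(1)$ in place of $2+o(1)$ when $n$ is odd or a power of $2$. In particular, the inequality in the question fails along every sequence of subgroups in this range with $|\Gamma|\to\infty$.
\end{corollary}

Two things are not settled here: the different question in which one also assumes $|\Gamma|\ge p^{\delta}$ (see Remark~\ref{rem:range}), and the value of $\theta_n$ for even $n$ that are not powers of $2$.

Section~\ref{sec:three} shows the method for $n=3$. Sections~\ref{sec:box} and~\ref{sec:transfer} transfer covering schemes to $\mathbb F_p$; this proves Theorem~\ref{thm:answer} and \eqref{eq:twosided}. Section~\ref{sec:schemes} constructs the schemes for (a) and (b), Section~\ref{sec:six} proves (c), and Section~\ref{sec:uniform} proves Corollary~\ref{cor:uniform}.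

\section{Subgroups of order three}\label{sec:three}

Let $n=3$, so that $\zeta^2=-1-\zeta$ and $R=\mathbb Z+\mathbb Z\zeta$. Let $g\in\mathbb F_p^*$ have order $3$. From $(g-1)(g^2+g+1)=0$ we get $g^2=-1-g$, so the additive map $\rho(a+b\zeta)=a+bg$ sends $1,\zeta,\zeta^2$ to $1,g,g^2$. Thus $\Gamma$ is the image of $\mu_3$.

\emph{The lattice is tiled.} Let $P=\{a+b\zeta:3\mid b\}$, every third row of the lattice. The second coordinates of $1,\zeta,\zeta^2$ are $0,1,-1$, so $P+1$, $P+\zeta$, $P+\zeta^2$ are the unions of the rows with $b\equiv0,1,-1\pmod3$. They partition $R$. This is the scheme $G=\mathbb Z/3$, $\psi(a+b\zeta)=b$, $Y=\{0\}$, of density $1/3$.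

\emph{The tiling cannot be pushed forward globally.} We have $\rho(P)+\Gamma=\mathbb F_p$, but $P\supseteq\mathbb Z$, so $\rho(P)$ is all of $\mathbb F_p$. The trouble is general: a nonempty set $P_s$ is a union of cosets of $|G|R$, and $\rho(|G|R)=\mathbb F_p$ when $p\nmid|G|$.

\emph{It can be pushed forward locally.} If $a+bg=0$, then $p$ divides $a^2-ab+b^2$, because $(a+bg)(a+bg^2)=a^2-ab+b^2$ in $\mathbb F_p$. For $(a,b)\ne(0,0)$ with $|a|,|b|\le N-1$ we have $0<a^2-ab+b^2\le3(N-1)^2$. So with $N=\lceil\sqrt{p/3}\,\rceil$ the map $\rho$ is injective on the box $B=\{a+b\zeta:0\le a,b\le N-1\}$, and $\rho(B)$ has $N^2\ge p/3$ points. Each point of $B$ is $c+z$ with $z\in\mu_3$ and $c\in P$, and the coordinates of $c$ lie in $\{-1,\dots,N\}$. There are at most $(N+2)\lceil(N+2)/3\rceil\le(N+2)(N+4)/3$ such $c$. Hence $\rho(B)$ is covered by $N^2/3+O(N)$ translates of $\Gamma$. The relative loss $O(1/N)=O(p^{-1/2})$ comes from the boundary of the box, and it is the error term in Theorem~\ref{thm:answer} for $\ell=3$.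

\emph{The boxes have to be fitted together.} The same holds for each translate $u+\rho(B)$. But these translates never tile $\mathbb F_p$ when $N\ge2$, because $N^2$ does not divide $p$. We therefore let them overlap and assign each point to the first translate that contains it, in some ordering. The resulting patches are irregular, and we must show that few points lie near their boundaries. A random ordering does this, as Section~\ref{sec:transfer} shows.

\section{A large box of $R$ embeds in $\mathbb F_p$}\label{sec:box}

We recall the facts on cyclotomic rings that we use. The polynomial $\Phi_n(t)=\prod_\xi(t-\xi)$, with $\xi$ running over the primitive $n$-th roots of unity, is monic of degree $m=\varphi(n)$, has integer coefficients, and is irreducible over $\mathbb Q$; also $t^n-1=\prod_{d\mid n}\Phi_d(t)$. Hence $R\cong\mathbb Z[t]/(\Phi_n)$, and $1,\zeta,\dots,\zeta^{m-1}$ is a $\mathbb Z$-basis of $R$. For each primitive $\xi$ there is an automorphism $\tau_\xi$ of $\mathbb Q(\zeta)$ with $\tau_\xi(\zeta)=\xi$; these $m$ maps form the Galois group over $\mathbb Q$, and they map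 $R$ to $R$. The norm $\operatorname{Nm}(\alpha)=\prod_\xi\tau_\xi(\alpha)$ of $\alpha\in R$ is fixed by the Galois group, so it lies in $\mathbb Q\cap R=\mathbb Z$, and it is nonzero if $\alpha\ne0$.

From now on $p\equiv1\pmod n$ is a prime, $\Gamma\le\mathbb F_p^*$ has order $n$, and $g$ generates $\Gamma$. Since $g^n=1$, we have $\Phi_d(g)=0$ in $\mathbb F_p$ for some $d\mid n$. As $\Phi_d$ divides $t^d-1$, this gives $g^d=1$, so $d=n$. Therefore $\zeta\mapsto g$ defines a ring homomorphism
\[
\rho:R\to\mathbb F_p,\qquad\rho(\mu_n)=\Gamma .
\]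

To speak of boxes we need a basis of $R$, and to keep boundaries thin the elements of $\mu_n$ must have small coordinates. In the basis of powers of $\zeta$, the coordinates of $\zeta^m$ are coefficients of $-\Phi_n$, which we would have to control. A basis built from the prime powers dividing $n$ avoids this.

\begin{lemma}\label{lem:basis}
The ring $R$ has a $\mathbb Z$-basis $\beta_1,\dots,\beta_m$ of elements of $\mu_n$ in which every element of $\mu_n$ has coordinates in $\{-1,0,1\}$.
\end{lemma}

\begin{proof}
Let $n=\prod_tq_t^{a_t}$ with distinct primes $q_t$. Then $\mu_n$ is the direct product of the groups $\mu_{q_t^{a_t}}$, so each $z\in\mu_n$ is uniquely $\prod_tz_t$ with components $z_t\in\mu_{q_t^{a_t}}$.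

Let $Q=q^a$ be one of the prime powers and $\zeta_Q=e^{2\pi i/Q}$. The cosets of $\mu_q$ in $\mu_Q$ are the sets $\{\zeta_Q^{\,c+lq^{a-1}}:0\le l<q\}$ with $0\le c<q^{a-1}$. Call the elements with $l\le q-2$ \emph{basic}. There are $(q-1)q^{a-1}=\varphi(Q)$ basic elements, and each coset contains exactly one nonbasic element. The sum over a coset is a multiple of $1+\zeta_q+\dots+\zeta_q^{q-1}=0$, so the nonbasic element is minus the sum of the $q-1$ basic elements of its coset.

Let $\beta_1,\dots,\beta_m$ be the elements of $\mu_n$ all of whose components are basic; their number is $\prod_t\varphi(q_t^{a_t})=m$. For $z\in\mu_n$, replace each nonbasic component by minus a sum of distinct basic elements and multiply out. This writes $z$ as $\pm$ a sum of distinct $\beta_i$. Since $\mu_n$ spans $R$, so do the $\beta_i$. They then span the $m$-dimensional $\mathbb Q$-vector space $\mathbb Q(\zeta)$, so they are linearly independent and form a basis of $R$.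
\end{proof}

For an odd prime $n=\ell$ this basis is $1,\zeta,\dots,\zeta^{\ell-2}$, and $\zeta^{\ell-1}$ has all coordinates equal to $-1$. Fix the basis of Lemma~\ref{lem:basis}, put $N=\lceil p^{1/m}/\sqrt n\,\rceil$, and let $B^-\subseteq B\subseteq B^+$ be the sets of $\sum_ia_i\beta_i$ with all $a_i$ in $\{1,\dots,N-2\}$, in $\{0,\dots,N-1\}$, and in $\{-1,\dots,N\}$, respectively. Lemma~\ref{lem:basis} gives
\begin{equation}\label{eq:boxes}
B^-+\mu_n\subseteq B,\qquad B^-\subseteq B-\mu_n\subseteq B^+,
\end{equation}
where $B^-\subseteq B-\mu_n$ follows from $b=(b+1)-1$ and the first inclusion.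

For $n=3$ injectivity came from the form $a^2-ab+b^2$, which is the norm of $a+b\zeta$. In general, an element killed by $\rho$ has norm divisible by $p$, and an element with small coordinates has small norm.

\begin{lemma}\label{lem:inj}
The map $\rho$ is injective on $B$.
\end{lemma}

\begin{proof}
Otherwise the difference of two points of $B$ with the same image is an element $\alpha=\sum_ia_i\beta_i\ne0$ with $|a_i|\le N-1$ and $\rho(\alpha)=0$. We have $\operatorname{Nm}(\alpha)=\alpha\alpha'$ with $\alpha'=\prod_{\xi\ne\zeta}\tau_\xi(\alpha)\in R$. As $\rho$ is a ring homomorphism, $\rho(\operatorname{Nm}(\alpha))=0$. So the nonzero integer $\operatorname{Nm}(\alpha)$ is divisible by $p$, and $|\operatorname{Nm}(\alpha)|\ge p$.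

Write $\beta_i=\zeta^{\nu_i}$ with distinct $\nu_i\in\{0,\dots,n-1\}$, and put $A(t)=\sum_ia_it^{\nu_i}$, so that $\tau_\xi(\alpha)=A(\xi)$. The sum $\sum_{\xi^n=1}\xi^\nu$ is $n$ if $n\mid\nu$ and $0$ otherwise, so
\[
\sum_{\xi^n=1}|A(\xi)|^2=\sum_{i,j}a_ia_j\sum_{\xi^n=1}\xi^{\nu_i-\nu_j}=n\sum_ia_i^2\le nm(N-1)^2 .
\]
By the inequality of arithmetic and geometric means, applied to the $m$ numbers $|A(\xi)|^2$ with $\xi$ primitive,
\[
p^{2/m}\le|\operatorname{Nm}(\alpha)|^{2/m}\le\frac1m\sum_{\xi\text{ primitive}}|A(\xi)|^2\le\frac1m\sum_{\xi^n=1}|A(\xi)|^2\le n(N-1)^2 .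
\]
This contradicts $N-1<p^{1/m}/\sqrt n$.
\end{proof}

\section{From coverings of $R$ to coverings of $\mathbb F_p$}\label{sec:transfer}

\begin{proposition}\label{prop:transfer}
For every covering scheme $(G,\psi,Y)$ for $n$,
\[
\operatorname{cov}^{+}(\Gamma)\le p\left(\frac{|Y|}{|G|}+4m\sqrt n\,p^{-1/m}\right).
\]
\end{proposition}

\begin{proof}
Since $N\ge p^{1/m}/\sqrt n$, it suffices to prove $\operatorname{cov}^{+}(\Gamma)\le p\,(|Y|/|G|+4m/N)$. If $N<4m$ this follows from $\operatorname{cov}^{+}(\Gamma)\le p$. So let $N\ge4m$.

\emph{The random covering.} We use two independent random choices. A uniformly random ordering $u_1,\dots,u_p$ of $\mathbb F_p$ cuts $\mathbb F_p$ into patches. A uniformly random $s\in G$ selects the periodic set $P_s$ of \eqref{eq:Ps}; it spares us from counting the points of a periodic set inside an irregular patch, since every fixed $b\in R$ lies in $P_s$ with probability exactly $|Y|/|G|$.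

For $x\in\mathbb F_p$ let $j(x)$ be the least $j$ with $x\in u_j+\rho(B)$; it exists because $0\in B$. Let $b(x)\in B$ be the element with $x=u_{j(x)}+\rho(b(x))$, unique by Lemma~\ref{lem:inj}. The patches are the level sets of $j$, and $b(x)$ is the local coordinate of $x$ in its patch. Since $P_s+\mu_n=R$, we can choose, by a fixed rule, $z(x)\in\mu_n$ with $b(x)-z(x)\in P_s$. Put
\[
X=\{x-\rho(z(x)):x\in\mathbb F_p\}.
\]
As $\rho(z(x))\in\Gamma$, every $x$ lies in $X+\Gamma$. Hence $\operatorname{cov}^{+}(\Gamma)\le\mathbb E|X|=\sum_{x_0\in\mathbb F_p}\Pr(x_0\in X)$.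

\emph{Good points.} Fix $x_0\in\mathbb F_p$. Only the points of $x_0+\Gamma$ can put $x_0$ into $X$. If they lie in different patches, they see $x_0$ in unrelated local coordinates, and $x_0$ has several chances to enter $X$. We want them in one patch, so we look at the first translate of $\rho(B)$ that meets $x_0+\Gamma$ and ask that it contain $x_0$ well inside.

Let $S=\rho(B)-\Gamma=\rho(B-\mu_n)$. The set $u_j+\rho(B)$ meets $x_0+\Gamma$ if and only if $x_0-u_j\in S$. Let $j_0$ be the least such $j$, and call $x_0$ \emph{good} if $x_0-u_{j_0}\in\rho(B^-)$. In a uniformly random ordering, the first element that lies in a given nonempty set is uniformly distributed on that set, because exchanging two elements of the set preserves the distribution of the ordering. So $u_{j_0}$ is uniform on $x_0-S$, and $x_0-u_{j_0}$ is uniform on $S$. By \eqref{eq:boxes}, $\rho(B^-)\subseteq S\subseteq\rho(B^+)$. Thus $|S|\le(N+2)^m$, while $|\rho(B^-)|=(N-2)^m$ by Lemma~\ref{lem:inj}. By Bernoulli's inequality, which applies since $4/N\le1$,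
\[
\Pr(x_0\text{ is good})=\frac{|\rho(B^-)|}{|S|}\ge\left(\frac{N-2}{N+2}\right)^m\ge\left(1-\frac4N\right)^m\ge1-\frac{4m}N .
\]

\emph{A good point enters $X$ with probability at most $|Y|/|G|$.} Let $x_0$ be good, with $x_0=u_{j_0}+\rho(b_0)$ and $b_0\in B^-$; this $b_0$ is unique and depends only on the ordering. Suppose $x_0\in X$, say $x_0=x-\rho(z)$ with $z=z(x)$. Then $x=u_{j_0}+\rho(b_0+z)$, and $b_0+z\in B$ by \eqref{eq:boxes}. No set $u_j+\rho(B)$ with $j<j_0$ contains $x$, because $x\in x_0+\Gamma$. Hence $j(x)=j_0$ and $b(x)=b_0+z$, and the choice of $z(x)$ gives $b_0=b(x)-z(x)\in P_s$. Given the ordering, $b_0$ is determined and $s$ is uniform on $G$, so $b_0\in P_s$ has conditional probability $|Y|/|G|$. Therefore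
\[
\Pr(x_0\in X)\le\Pr(x_0\text{ is not good})+\Pr(x_0\text{ is good and }b_0\in P_s)\le\frac{4m}N+\frac{|Y|}{|G|},
\]
and summing over $x_0$ finishes the proof.
\end{proof}

\begin{remark}\label{rem:range}
The proposition has content only when the side $N$ of the box exceeds the dimension $m$, and this is where the smallness of $\Gamma$ enters. If $n\ge p^{\delta}$ and $m\ge2/\delta$, then $p^{1/m}\le\sqrt n$, so $4m\sqrt n\,p^{-1/m}\ge4m>1$ and the bound is weaker than $\operatorname{cov}^{+}(\Gamma)\le p$.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]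
The lower bound is in \eqref{eq:general}. For the upper bound take $n=\ell$, $m=\ell-1$, and generalize the scheme of Section~\ref{sec:three}: define $\psi:R\to\mathbb Z/\ell$ on the basis by $\psi(\zeta^i)=i$ for $0\le i\le\ell-2$. Since $\zeta^{\ell-1}=-\sum_{i=0}^{\ell-2}\zeta^i$ and $2$ is invertible modulo the odd prime $\ell$,
\[
\psi(\zeta^{\ell-1})=-\frac{(\ell-2)(\ell-1)}2\equiv-\frac{(-2)(-1)}2=-1\equiv\ell-1\pmod\ell .
\]
So $\psi(\mu_\ell)=\mathbb Z/\ell$, and $(\mathbb Z/\ell,\psi,\{0\})$ is a covering scheme of density $1/\ell$. Proposition~\ref{prop:transfer} gives $\operatorname{cov}^{+}(\Gamma)\le p/\ell+4(\ell-1)\sqrt\ell\,p^{1-1/(\ell-1)}$, which implies the stated bound.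

Now let $\varepsilon\in(0,1)$, and suppose that for some $c>0$, $n_0$ and $p_0$ we have $\operatorname{cov}^{+}(\Gamma)\ge c\,p\log|\Gamma|/|\Gamma|$ whenever $p\ge p_0$ and $n_0\le|\Gamma|<p^{1-\varepsilon}$. Fix an odd prime $\ell\ge n_0$ with $\log\ell>2/c$. By Dirichlet's theorem on primes in arithmetic progressions there are infinitely many primes $p\equiv1\pmod\ell$. Take one with $p\ge p_0$, $p^{1-\varepsilon}>\ell$ and $p>(4\ell^{5/2})^{\ell-1}$; the last condition says $4\ell^{3/2}p^{-1/(\ell-1)}<1/\ell$. For the subgroup $\Gamma$ of order $\ell$,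
\[
c\,\frac{p\log\ell}{\ell}\le\operatorname{cov}^{+}(\Gamma)<\frac{2p}\ell ,
\]
so $c\log\ell<2$, a contradiction.
\end{proof}

\begin{proof}[Proof of \eqref{eq:twosided}]
The upper bound is Proposition~\ref{prop:transfer} with the infimum taken over all schemes. For the lower bound, let $X+\Gamma=\mathbb F_p$ with $|X|=\operatorname{cov}^{+}(\Gamma)$. Since $\rho(\mu_n)=\Gamma$, the triple $(\mathbb F_p,\rho,X)$ is itself a covering scheme, so $\theta_n\le|X|/p$.
\end{proof}

\section{Efficient covering schemes}\label{sec:schemes}

We saw in Section~\ref{sec:intro} that $\theta_n\ge1/n$. Parts (a) and (b) of Theorem~\ref{thm:main} thus ask for schemes of density $1/n$ when $n$ is odd or a power of $2$, and of density less than $2/n$ for the other $n$.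

\subsection{Prescribing a homomorphism on the roots of unity}

A scheme depends only on the values of $\psi$ on $\mu_n$, so we want to choose these values directly. They are constrained: the sum over a coset of $\mu_q$ vanishes in $R$ for each prime $q\mid n$, hence so must the sum of the values. These are the only constraints.

\begin{lemma}\label{lem:ext}
Let $G$ be an abelian group and $f:\mu_n\to G$ a map such that $\sum_{z\in C}f(z)=0$ for every prime $q\mid n$ and every coset $C$ of $\mu_q$ in $\mu_n$. Then $f$ extends to an additive homomorphism $\psi:R\to G$.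
\end{lemma}

\begin{proof}
Let $\mathcal F$ be the free abelian group on symbols $[z]$, $z\in\mu_n$, and let $K\le\mathcal F$ be generated by the elements $\sum_{z\in C}[z]$ for all such cosets $C$. The surjection $\mathcal F\to R$, $[z]\mapsto z$, kills $K$, so it induces a surjection $\mathcal F/K\to R$.

We claim that $\mathcal F/K$ is generated by the classes of $[\beta_1],\dots,[\beta_m]$, and argue by induction on the number of nonbasic components of $z$, in the terms of the proof of Lemma~\ref{lem:basis}. If there are none, $z$ is some $\beta_i$. If $z_t$ is nonbasic, the other elements $z'$ of the coset $z\mu_{q_t}$ agree with $z$ outside the component $t$ and have a basic component there. So each has one nonbasic component fewer, and $[z]\equiv-\sum_{z'}[z']\pmod K$.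

An element of $\mathcal F/K$ is thus $\sum_ia_i[\beta_i]$, and its image $\sum_ia_i\beta_i$ vanishes only if all $a_i$ do. Hence $\mathcal F/K\to R$ is an isomorphism. The homomorphism $\mathcal F\to G$, $[z]\mapsto f(z)$, kills $K$ by hypothesis, so it factors through $\mathcal F/K\cong R$.
\end{proof}

\subsection{Powers of two}

For even $n$ the lemma requires $f(-z)=-f(z)$. This rules out a bijection $f:\mu_n\to G$, since $f(z)=0$ would force $f(-z)=0$. So density $1/n$ needs $|Y|\ge2$, and we look for $|Y|=2$, $|G|=2n$.

Let $n=2^a$. The only prime is $q=2$, the cosets are the pairs $\{z,-z\}$, and $f(-z)=-f(z)$ is the only condition. Choose representatives $z_1,\dots,z_{n/2}$ of these pairs and put $f(\pm z_j)=\pm(2j-1)\in\mathbb Z/2n$. The values $\pm1,\pm3,\dots,\pm(n-1)$ are the $n$ odd residues modulo $2n$, and adding $1$ gives the even ones. With $\psi$ from Lemma~\ref{lem:ext}, the triple $(\mathbb Z/2n,\psi,\{0,1\})$ is a scheme of density $2/(2n)=1/n$. For $n=2$ it is the tiling of $\mathbb Z$ by the pairs $\{b-1,b+1\}$ with $b\equiv0,1\pmod4$.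

\subsection{Odd orders}

For odd $n$ we construct a bijection from $\mu_n$ onto a group of order $n$ with vanishing coset sums. Two examples show the difficulties.

\begin{example}\label{ex:15}
Let $n=15$ and identify $\mu_{15}=\mu_3\times\mu_5$ with $V=\mathbb F_3\times\mathbb F_5$ by exponents. A coset of $\mu_5$ is a set with $x_1$ fixed, and a coset of $\mu_3$ is a set with $x_2$ fixed. The identity map fails: over a coset of $\mu_5$ the first coordinates add up to $5x_1$, which is nonzero in $\mathbb F_3$ for $x_1\ne0$. We correct this with weights that sum to zero. Let $F(x)=(\eta(x_2)x_1,\eta'(x_1)x_2)$, where $\eta(0)=1-5$, $\eta'(0)=1-3$, and $\eta,\eta'$ equal $1$ elsewhere. Over a coset of $\mu_5$ the sum of $F$ is $((4-4)x_1,\,10\,\eta'(x_1))=0$, and over a coset of $\mu_3$ it is $(3\,\eta(x_2),\,(2-2)x_2)=0$. The weights are units, as $3\nmid4$ and $5\nmid2$. So $F(x)$ shows which coordinates of $x$ vanish, this determines the weights, and $x$ can be recovered. Thus $F$ is a bijection and $\theta_{15}=1/15$.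
\end{example}

\begin{example}\label{ex:21}
For $n=21$ and $V=\mathbb F_3\times\mathbb F_7$ this recipe breaks down. If $\eta:\mathbb F_7\to\mathbb F_3$ has sum zero and is constant on the six nonzero elements, then $\eta(0)=-6\,\eta(1)=0$, which is not a unit. So $\eta$ must depend on more than the vanishing of $x_2$; take $\eta(\pm1)=\eta(\pm2)=1$, $\eta(\pm3)=-1$, $\eta(0)=-2$, with sum $2+2-2-2=0$. The weight $\eta'$ with $\eta'(0)=1-3$ is still a unit modulo $7$. Now we decode in order. The first coordinate of $F(x)$ shows whether $x_1=0$ and so gives $\eta'(x_1)$; then the second coordinate gives $x_2$, hence $\eta(x_2)$; then the first coordinate gives $x_1$.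
\end{example}

In general, a smaller prime acts on a larger one by the simple weight, a larger prime acts on a smaller one by a weight as in Example~\ref{ex:21}, and we decode from the largest prime down.

\emph{The weights $w_q$.} For an odd prime $q$ there is a function $w_q:\mathbb F_q\to\{1,-1,-2,-4\}\subset\mathbb Z$ with $w_q(-i)=w_q(i)$ and $\sum_iw_q(i)=0$. Indeed, let $r=(q-1)/2$ be the number of pairs $\{i,-i\}$ with $i\ne0$. If $r$ is odd, give $(r+1)/2$ pairs the value $1$ and the other $(r-1)/2$ pairs the value $-1$, and put $w_q(0)=-2$; the sum is $2\cdot1-2=0$. If $r$ is even, then $r\ge2$; give $r/2+1$ pairs the value $1$ and $r/2-1$ pairs the value $-1$, and put $w_q(0)=-4$; the sum is $2\cdot2-4=0$. All values are units modulo every odd integer.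

\emph{Coordinates on $\mu_k$.} Let $k=\prod_{t=1}^dq_t^{a_t}>1$ be odd, with primes $q_1<\dots<q_d$. Put $V_t=\mathbb F_{q_t}^{a_t}$ and $V=\prod_tV_t$, an abelian group of order $k$. Let $e_1$ be the first unit vector of $V_t$, and let $x_t^1$ be the first coordinate of $x_t\in V_t$. The cosets of $\mu_{q_t}$ partition $\mu_{q_t^{a_t}}$, and the lines parallel to $e_1$ partition $V_t$, each into $q_t^{a_t-1}$ blocks of size $q_t$. Fix a bijection $\mu_{q_t^{a_t}}\to V_t$ that takes cosets onto lines. Together these bijections identify $\mu_k$ with $V$ as sets. A coset of $\mu_{q_s}$ in $\mu_k$ becomes an \emph{$s$-line}: a set on which $x_t$ is fixed for all $t\ne s$ and $x_s$ runs over a line parallel to $e_1$. Along an $s$-line, $x_s^1$ takes each value in $\mathbb F_{q_s}$ once.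

\begin{lemma}\label{lem:F}
There is a map $F:V\to V$ such that
\begin{itemize}
\item[(i)] the sum of $F$ over every $s$-line is zero, for every $s$;
\item[(ii)] $F$ is a bijection;
\item[(iii)] $F(-x)=-F(x)$ for all $x\in V$.
\end{itemize}
\end{lemma}

\begin{proof}
For $s\ne t$ define $\eta_{t,s}:V_s\to\mathbb F_{q_t}$ by
\[
\eta_{t,s}(x_s)=\begin{cases}w_{q_s}(x_s^1)&\text{if } s>t,\\ 1&\text{if } s<t,\ x_s^1\ne0,\\ 1-q_s&\text{if } s<t,\ x_s^1=0.\end{cases}
\]
All values are units of $\mathbb F_{q_t}$: for $s>t$ because $q_t$ is odd, and for $s<t$ because $0<q_s-1<q_t$, which is where the ordering of the primes is used. Each $\eta_{t,s}$ is even. Its sum over a line parallel to $e_1$ is zero: it is $\sum_iw_{q_s}(i)$ for $s>t$ and $(q_s-1)+(1-q_s)$ for $s<t$. Let $F=(F_1,\dots,F_d)$ with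
\[
F_t(x)=\Bigl(\prod_{s\ne t}\eta_{t,s}(x_s)\Bigr)x_t .
\]

(i) Fix an $s$-line. For $t\ne s$, all factors of $F_t$ other than $\eta_{t,s}(x_s)$ are constant on it, and $\eta_{t,s}$ sums to zero. For $t=s$ the scalar factor is constant, and with $q=q_s$ we have $\sum_{\lambda=0}^{q-1}(v+\lambda e_1)=qv+\frac{q(q-1)}2e_1=0$ in $V_s$, since $q$ is odd.

(ii) We recover $x$ from $F(x)$. As $F_s(x)$ is a unit times $x_s$, we know for each $s$ whether $x_s^1=0$, and hence all $\eta_{t,s}(x_s)$ with $s<t$. For $t=d,d-1,\dots,1$ in turn, suppose $x_d,\dots,x_{t+1}$ are known. Then the $\eta_{t,s}(x_s)$ with $s>t$ are known too, so the scalar factor in $F_t(x)$ is known, and $x_t$ is determined. Thus $F$ is injective, hence bijective.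

(iii) The scalar factors are even functions of $x$, so $F_t(-x)=-F_t(x)$.
\end{proof}

Let $n$ be odd and take $k=n$. By (i) and Lemma~\ref{lem:ext}, $F:\mu_n\to V$ extends to a homomorphism $\psi:R\to V$, and $\psi(\mu_n)=V$ by (ii). So $(V,\psi,\{0\})$ is a scheme of density $1/n$. Together with the powers of two this proves Theorem~\ref{thm:main}(b), and (a) for these $n$. For $n=\ell$ prime, $F$ is the identity, and the identification $\zeta^i\mapsto i$ returns the scheme in the proof of Theorem~\ref{thm:answer}.

\subsection{The remaining even orders}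

Let $n=2^ak$ with $a\ge1$ and $k>1$ odd, and write $\mu_n=\mu_{2^a}\times\mu_k=\mu_{2^a}\times V$. The cosets of $\mu_2$ are the pairs $\{(z,x),(-z,x)\}$, and the cosets of $\mu_{q_s}$ are the sets $\{z\}\times(s\text{-line})$. No bijection onto a group is possible, so we aim at a bijection onto most of a slightly larger group and cover that group by two translates.

\begin{proposition}\label{prop:even}
For $n=2^ak$ with $a\ge1$ and $k>1$ odd, $\theta_n\le\dfrac{2}{(2^a+1)k}<\dfrac2n$.
\end{proposition}

\begin{proof}
Let $h=2^a+1$ and $G=\mathbb Z/h\times V$. The sets $\mu_{2^a}$ and $(\mathbb Z/h)\setminus\{0\}$ have $2^a$ elements each, and negation has no fixed point on either, since $h$ is odd. Matching pairs with pairs gives a bijection $\lambda:\mu_{2^a}\to(\mathbb Z/h)\setminus\{0\}$ with $\lambda(-z)=-\lambda(z)$. The map $(z,x)\mapsto(\lambda(z),F(x))$ needs two corrections. The second coordinate must change sign with $z$, so we choose $\chi:\mu_{2^a}\to\{\pm1\}$ with $\chi(-z)=-\chi(z)$. The first coordinate must sum to zero over $s$-lines, so we use the weight $E(x)=\prod_sw_{q_s}(x_s^1)\in\mathbb Z/h$.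 It is a unit because $h$ is odd, it is even in $x$, and its sum over an $s$-line is a constant times $\sum_iw_{q_s}(i)=0$. Define
\[
f(z,x)=\bigl(\lambda(z)E(x),\ \chi(z)F(x)\bigr)\in G .
\]
Then $f(-z,x)=-f(z,x)$, and the sum of $f$ over $\{z\}\times(s\text{-line})$ vanishes by the property of $E$ and Lemma~\ref{lem:F}(i). By Lemma~\ref{lem:ext}, $f$ extends to a homomorphism $\psi:R\to G$.

The map $f$ is injective; this is the one place where evenness of the weights is needed, because the second coordinate determines $x$ only up to sign. Let $f(z,x)=f(z',x')$. Then $F(x')=\pm F(x)=F(\pm x)$ by (iii), so $x'=\pm x$ by (ii). Hence $E(x')=E(x)$, and canceling this unit gives $\lambda(z)=\lambda(z')$, so $z=z'$. Now $F(x)=F(x')$, and $x=x'$.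

A unit times a nonzero residue is nonzero, so the image of $f$ lies in $\bigl((\mathbb Z/h)\setminus\{0\}\bigr)\times V$. This set has $2^ak=n$ elements, so it equals the image. Let $Y=\{(0,0),(1,0)\}$. The translate by $(0,0)$ covers all $(c,v)$ with $c\ne0$, and $(0,v)=(1,0)+(-1,v)$ with $-1\ne0$. So $(G,\psi,Y)$ is a scheme of density $2/(hk)$, and $hk=n+k>n$.
\end{proof}

This completes the proof of Theorem~\ref{thm:main}(a).

\section{Forced overlaps when $6$ divides $n$}\label{sec:six}

The sixth roots of unity form a regular hexagon whose side equals its radius: with $\omega=e^{2\pi i/6}$, the relation $\omega^2-\omega+1=0$ gives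
\[
\omega-1=\omega^2,\qquad\omega^{-1}-1=\omega^{-2}.
\]
Two such hexagons whose centers differ by a vertex share two vertices. In a covering, the center of each translate has to be covered by some translate, so each translate has at least two multiply covered points. In a group $G$ the map $\psi$ may identify points, so we count representations rather than points.

\begin{proof}[Proof of Theorem~\ref{thm:main}(c)]
Let $6\mid n$, so that $\omega\in\mu_n$, and let $(G,\psi,Y)$ be a covering scheme. For $v\in G$ let $r(v)$ be the number of pairs $(y,z)\in Y\times\mu_n$ with $y+\psi(z)=v$. Then $r(v)\ge1$ and $\sum_vr(v)=n|Y|$.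

Let $x\in Y$, and choose $y\in Y$, $z\in\mu_n$ with $x=y+\psi(z)$. For either choice of sign,
\[
y+\psi(z\omega^{\pm1})=x+\psi(z\omega^{\pm1}-z)=x+\psi(z\omega^{\pm2}).
\]
The pairs $(y,z\omega^{\pm1})$ and $(x,z\omega^{\pm2})$ lie in $Y\times\mu_n$, because $\omega\in\mu_n$, and they are distinct, because their second entries differ. So $r(x+\psi(b))\ge2$ for $b=z\omega^2$ and for $b=z\omega^{-2}$, and these two elements of $\mu_n$ are distinct since $\omega^4\ne1$. Counting the pairs $(x,b)$ by the value $v=x+\psi(b)$, and using $r\le2(r-1)$ for $r\ge2$, we get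
\begin{align*}
2|Y|&\le\#\{(x,b)\in Y\times\mu_n:r(x+\psi(b))\ge2\}=\sum_{v:\,r(v)\ge2}r(v)\\
&\le2\sum_{v\in G}(r(v)-1)=2(n|Y|-|G|).
\end{align*}
Hence $(n-1)|Y|\ge|G|$ for every scheme, and $\theta_n\ge1/(n-1)$.
\end{proof}

The proof of Theorem~\ref{thm:main} is complete. By \eqref{eq:twosided}, a subgroup whose order $n$ is divisible by $6$ needs at least $p/(n-1)$ translates for every $p$. For $n=6$, part (c) and Proposition~\ref{prop:even} give $1/5\le\theta_6\le2/9$.

\section{The uniform range}\label{sec:uniform}

\begin{proof}[Proof of Corollary~\ref{cor:uniform}]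
For fixed $n$ the first claim follows from \eqref{eq:twosided}, since $p^{-1/\varphi(n)}\to0$. For the uniform claim, \eqref{eq:general}, \eqref{eq:twosided} and $\varphi(n)\le n$ give
\[
1\le\frac np\operatorname{cov}^{+}(\Gamma)\le n\theta_n+\Delta,\qquad\Delta=4n^{5/2}p^{-1/n}.
\]
By Theorem~\ref{thm:main}, $n\theta_n<2$ always and $n\theta_n=1$ if $n$ is odd or a power of $2$. It remains to show that $\Delta\to0$ uniformly in the range. The constant $\frac25$ is the reciprocal of the exponent $\frac52$ in $\Delta$.

We may assume $0<\delta<\frac25$, since otherwise the range is empty for $p\ge3$. Let $p\ge5$, so that $\log\log p\ge\frac25$. Then $n\le(\frac25-\delta)\log p/\log\log p$ implies $n\le\log p$, hence $\log n\le\log\log p$ and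
\[
\tfrac52\,n\log n\le\bigl(1-\tfrac52\delta\bigr)\log p .
\]
Therefore $p^{1/n}\ge n^{(5/2)/(1-5\delta/2)}$, and $\Delta\le4n^{-\kappa}$ with $\kappa=\frac52\bigl(\frac1{1-5\delta/2}-1\bigr)>0$. Given $\gamma>0$, choose $n_1$ with $4n_1^{-\kappa}<\gamma$. Then $\Delta<\gamma$ for $n\ge n_1$ in the range, while for $n<n_1$ we have $\Delta\le4n_1^{5/2}p^{-1/n_1}<\gamma$ once $p$ is large in terms of $n_1$ and $\gamma$.

Finally, along a sequence in this range with $n=|\Gamma|\to\infty$ we also have $p\to\infty$, and the ratio of $\operatorname{cov}^{+}(\Gamma)$ to $p\log n/n$ is at most $(2+o(1))/\log n$, which tends to $0$.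
\end{proof}

\begin{thebibliography}{9}

\bibitem{Shkredov}
Ilya D. Shkredov, \emph{On universal sets and sumsets}, arXiv:2404.01529 (2024).

\end{thebibliography}
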